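# Choice number against chromatic number on the torus

## Lists, choice numbers, and the jump of a surface

All graphs are finite and nonempty unless said otherwise. A graph with a loop has no proper coloring, and multiple edges change neither colorings nor list colorings, so all graphs are simple. We write $|G|$ for the number of vertices of $G$, $\|G\|$ for the number of edges, and $d(v)$ or $d_G(v)$ for the degree of $v$.

**Chromatic number.** A coloring is *proper* if adjacent vertices get distinct colors, and $\chi(G)$ is the least $k$ such that $G$ has a proper coloring with at most $k$ colors. For example, $\chi(K_n)=n$, and $\chi(K_{2,4})=2$.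

**Choice number.** A *list assignment* $L$ gives each vertex $v$ a set $L(v)\subset\mathbb N$. The graph is *$L$-choosable*, or *$L$-colorable*, if it has a proper coloring $c$ with $c(v)\in L(v)$ for all $v$. It is *$k$-choosable* if it is $L$-choosable for every $L$ with $|L(v)|\ge k$ for all $v$. The *choice number* $\operatorname{ch}(G)$ is the least $k$ for which $G$ is $k$-choosable. Since all lists may be equal, $\chi(G)\le \operatorname{ch}(G)$.

*Example.* In $K_{2,4}$, give the two vertices on the small side the lists $\{1,2\}$ and $\{3,4\}$, and the four vertices on the other side the lists $\{1,3\},\{1,4\},\{2,3\},\{2,4\}$. If the small side receives $a\in\{1,2\}$ and $b\in\{3,4\}$, then the vertex with list $\{a,b\}$ sees both of its colors. So $K_{2,4}$ is not 2-choosable. With lists of size 3 we color the small side first; each other vertex has only two neighbors and keeps a free color. Hence $\operatorname{ch}(K_{2,4})=3$ although $\chi(K_{2,4})=2$.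

**Jump of a graph.** Put $\operatorname{js}(G)=\operatorname{ch}(G)-\chi(G)$. So $\operatorname{js}(K_{2,4})=1$. Also $\operatorname{js}(K_n)=0$: coloring vertices one at a time, each sees at most $n-1$ used colors, so $\operatorname{ch}(K_n)\le n$.

**Toroidal graph.** Let $S_g$ be the sphere with $g$ handles. A graph is *embeddable* in $S_g$ if it can be drawn there without crossings, and *toroidal* if it is embeddable in $S_1$, the torus. Planar graphs are toroidal, since a drawing in a disk can be placed on any surface.

*Example.* Draw the unit square grid in the plane with vertex set $\mathbb Z^2$, and add in each square the diagonal in direction $(1,1)$. Each vertex then has six edges, in the directions $\pm(1,0),\pm(0,1),\pm(1,1)$. Factor the plane by a rank-2 sublattice $\Lambda\subset\mathbb Z^2$. The quotient $\mathbb R^2/\Lambda$ is a torus, and because the drawing is invariant under $\Lambda$ it descends to a drawing without crossings. If the six directions are nonzero and pairwise distinct modulo $\Lambda$, there are no loops or multiple edges, and we get a 6-regular simple toroidal graph. Two choices of $\Lambda$ will serve us.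

* $\Lambda=\{(x,y):x+2y\equiv 0 \bmod 7\}$. Vertices are labeled by $x+2y\in\mathbb Z_7$, and the six directions become $\pm1,\pm2,\pm3$, which are all the nonzero residues. The graph is $K_7$, so $K_7$ is toroidal.
* $\Lambda=3\mathbb Z^2$. The vertices are $\mathbb Z_3\times\mathbb Z_3$. The six directions are distinct and nonzero, and the only other nonzero differences are $\pm(1,-1)$. Color $(x,y)$ by $x+y\in\mathbb Z_3$. The six directions change the color by $\pm1,\pm1,\pm2$, never by $0$, while $\pm(1,-1)$ does not change it. So vertices are adjacent exactly when their colors differ, and the graph is $K_{3,3,3}$: toroidal, 6-regular, and 3-chromatic.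

**Jump of a surface.** For $g\ge0$ put
$$\operatorname{js}(g)=\max\{\operatorname{js}(G): G \text{ is embeddable in } S_g\}.$$

*Example: the sphere.* Three cited facts give $\operatorname{js}(0)=2$. Every planar graph is 5-choosable (Thomassen). Every planar bipartite graph is 3-choosable (Alon–Tarsi). There are planar 3-chromatic graphs that are not 4-choosable (Mirzakhani; Gutner, Voigt–Wirth). The first two bound the jump by $5-3=2$ when $\chi\ge3$ and by $3-2=1$ when $\chi=2$; edgeless graphs have jump $0$. The third gives jump at least $5-3=2$.

We can now ask: **what is $\operatorname{js}(1)$?** How far can the choice number of a toroidal graph exceed its chromatic number? The question is taken from Niranjan Balachandran and Brahadeesh Sankarnarayanan, "The choice number versus the chromatic number for graphs embeddable on orientable surfaces", arXiv:2102.06993 (2021). The answer is as follows.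

**Theorem 1.** Every 3-colorable toroidal graph is 5-choosable, and $\operatorname{js}(1)=2$.

It follows from a bound with no topology in it. Define the *maximum average degree*
$$\operatorname{mad}(G)=\max\Big\{\tfrac{2\|H\|}{|H|}: H \text{ a nonempty subgraph of } G\Big\}.$$
For instance $\operatorname{mad}(K_r)=r-1$. A triangle with one pendant edge has average degree $2$; its subgraphs have average degree at most $2$ as well, so its mad is $2$.

**Theorem 2.** For every nonempty graph $G$ with $\chi(G)=r$,
$$\operatorname{ch}(G)\le 1+\Big\lceil\Big(1-\frac1r\Big)\operatorname{mad}(G)\Big\rceil .$$

For $r=2$ this is the Alon–Tarsi bound $\operatorname{ch}\le\lceil \operatorname{mad}/2\rceil+1$ for bipartite graphs.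

## Cliques, $K_{2,4}$, and the lower bound from the sphere

On the torus, edgeless graphs and the cliques $K_1,\dots,K_7$ have jump $0$, and $K_{2,4}$, being planar, gives $\operatorname{js}(1)\ge1$. The planar 3-chromatic graphs that are not 4-choosable also embed in the torus, and their choice number is at least 5. Hence
$$\operatorname{js}(1)\ge 2. \tag{1}$$
All the work is in the upper bound. Heawood's theorem says that for $g\ge1$ a graph embeddable in $S_g$ satisfies $\chi(G)\le\operatorname{ch}(G)\le\lfloor(7+\sqrt{1+48g})/2\rfloor$. For $g=1$ this is $\operatorname{ch}(G)\le 7$, so the jump is at most 2 once $\chi(G)\ge5$. The cases $\chi=2,3,4$ remain, where we need $\operatorname{ch}\le 4,5,6$.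

## Edge counts on surfaces, critical pairs, and the limit of degree counting

The first thing to try is to count edges and look for a vertex of small degree. We record the counts, since they are needed later anyway.

**Lemma 3.** Let $H$ be a connected graph with $|H|\ge3$, embeddable in a surface of Euler characteristic $\varepsilon$. Then $\|H\|\le 3(|H|-\varepsilon)$, and if $H$ is bipartite then $\|H\|\le2(|H|-\varepsilon)$.

*Proof.* We use a standard fact (see Mohar–Thomassen, *Graphs on Surfaces*, Ch. 3): a connected graph embeddable in a surface has a *cellular* embedding, one in which every face is an open disk, in some surface of Euler characteristic at least $\varepsilon$. If $F$ is the number of faces, Euler's formula gives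
$$|H|-\|H\|+F\ge\varepsilon. \tag{2}$$
Each face is bounded by a closed facial walk, and altogether the facial walks traverse each edge exactly twice, so their lengths sum to $2\|H\|$.

Every facial walk has length at least 3. Length 0 would make $H$ a single vertex, and length 1 would need a loop. A walk of length 2 uses either two parallel edges, which do not exist, or one edge $uv$ back and forth. In the latter case the walk turns around immediately at $u$ and at $v$, so both have degree 1, and the connected graph $H$ is $K_2$, contrary to $|H|\ge3$. If $H$ is bipartite, closed walks have even length, so every facial walk has length at least 4.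

In general, then, $2\|H\|\ge3F\ge3(\|H\|-|H|+\varepsilon)$, which rearranges to $\|H\|\le3(|H|-\varepsilon)$. In the bipartite case $2\|H\|\ge4F\ge4(\|H\|-|H|+\varepsilon)$, which rearranges to $\|H\|\le2(|H|-\varepsilon)$. $\blacksquare$

If $G$ is toroidal, then $\varepsilon=0$ and every connected subgraph $H$ with at least 3 vertices has average degree $2\|H\|/|H|\le 6$, or $\le4$ if $G$ is bipartite; connected graphs on at most two vertices have average degree at most 1. The average degree of a disconnected graph is a weighted mean of those of its components. Hence for toroidal $G$
$$\operatorname{mad}(G)\le 6,\qquad\text{and}\qquad \operatorname{mad}(G)\le4 \text{ if } G \text{ is bipartite.} \tag{3}$$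

**Critical pair.** For an integer $k\ge1$, call $(G,L)$ *$k$-critical* if $|L(v)|\ge k$ for all $v$, $G$ is not $L$-colorable, and $G-Y$ is $L$-colorable for every nonempty $Y\subseteq V(G)$. (The empty graph counts as colorable.)

*Example.* A triangle with all lists $\{1,2\}$ is 2-critical: three vertices cannot share two colors, but deleting any vertex leaves at most an edge. The graph $K_{2,4}$ with the lists above is also 2-critical. Delete the large-side vertex with list $\{a,b\}$ and give the small side $a,b$; every other large-side list then contains a color outside $\{a,b\}$. Delete a small-side vertex instead, and every large-side vertex has one neighbor and two colors. Smaller induced subgraphs are colorable too.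

**Lemma 4.** (i) If $G$ is not $k$-choosable, then some nonempty induced subgraph of $G$ is $k$-critical with suitable lists. (ii) If $(G,L)$ is $k$-critical, then every degree of $G$ is at least $k$, $G$ is connected, and $|G|\ge k+1$.

*Proof.* (i) Take $L$ with all $|L(v)|\ge k$ such that $G$ is not $L$-colorable, and take a minimal non-$L$-colorable induced subgraph, with $L$ restricted to it. It is nonempty because the empty graph is colorable.

(ii) If $d(v)\le k-1$, color $G-v$ from $L$; at most $k-1$ colors of $L(v)$ are blocked, so the coloring extends to $v$, a contradiction. If $G$ were a disjoint union of two nonempty parts with no edges between them, each part would be $L$-colorable, and so would $G$. A vertex has at least $k$ neighbors, so $|G|\ge k+1$. $\blacksquare$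

**What degree counting gives.** If $G$ is not $k$-choosable, Lemma 4 yields a subgraph with all degrees at least $k$, so $\operatorname{mad}(G)\ge k$. Therefore $\operatorname{ch}(G)\le1+\lfloor\operatorname{mad}(G)\rfloor$. By (3), toroidal graphs have $\operatorname{ch}\le7$ (which recovers Heawood's bound for $g=1$), and bipartite ones have $\operatorname{ch}\le5$. The resulting bounds on the jump are:

| $\chi(G)$ | bound on $\operatorname{ch}$ from degrees | bound on the jump | bound on $\operatorname{ch}$ needed |
|---|---|---|---|
| 2 | 5 | 3 | 4 |
| 3 | 7 | 4 | 5 |
| 4 | 7 | 3 | 6 |
| $\ge5$ | 7 | 2 | 7 |

The argument stops at a definite place. To show that a 3-colorable toroidal graph is 5-choosable, we must exclude a 5-critical $H$. Degree counting says that its minimum degree is at least 5, and Euler's formula says that its average degree is at most 6. These are compatible: $K_{3,3,3}$ is toroidal and 3-chromatic with all degrees 6. Beyond the better edge bound for bipartite graphs, the count makes no use of $\chi(G)$. To do better, the coloring itself must enter.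

## Kernels, and what a directed triangle costs

A way to get list colorings with lists shorter than the degrees is to orient the graph and let only out-degrees count.

**Kernel.** In a digraph $D$, opposite arcs between two vertices are allowed, and the out-degree $d^+(v)$ counts arcs, so an edge replaced by two opposite arcs contributes one out-arc at each end. A *kernel* is an independent set $K$ such that every vertex outside $K$ has an arc to a vertex of $K$. $D$ is *kernel-perfect* if every induced subdigraph has a kernel.

*Examples.* The cyclically directed 4-cycle $v_1\to v_2\to v_3\to v_4\to v_1$ has kernel $\{v_1,v_3\}$, since $v_2\to v_3$ and $v_4\to v_1$. The cyclically directed triangle has no kernel: an independent set has at most one vertex, and only one of the other two vertices points to it.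

**Lemma 5 (Bondy–Boppana–Siegel).** If $D$ is a kernel-perfect digraph with underlying graph $H$, and $|L(v)|\ge d^+(v)+1$ for all $v$, then $H$ is $L$-colorable.

*Proof.* We use induction on $|H|$; the case $|H|=0$ is trivial. The lists are nonempty, so choose a color $c$ in some list and put $V_c=\{v:c\in L(v)\}\ne\emptyset$. Let $K$ be a kernel of $D[V_c]$. It is nonempty, since the vertices of $V_c$ outside $K$ need an arc into $K$. Give every vertex of $K$ the color $c$; this is proper because $K$ is independent. Delete $K$, and remove $c$ from all remaining lists.

A remaining vertex of $V_c$ loses one color, and it also loses at least one out-arc, the one to $K$. A remaining vertex outside $V_c$ loses no color, and its out-degree does not go up. So $|L(v)|\ge d^+(v)+1$ still holds, and the remaining digraph is an induced subdigraph, hence kernel-perfect. By induction the rest can be colored, and it does not use $c$, so there is no conflict with $K$. $\blacksquare$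

For toroidal graphs one would like to orient the edges so that all out-degrees are at most 3. This is always possible. Join each edge to three copies of each of its two ends. A set $T$ of edges spanning the vertex set $W$ satisfies $|T|\le\|G[W]\|\le3|W|$ by (3), and it has $3|W|$ neighbors, so Hall's theorem gives a matching saturating the edges. Orient each edge away from the vertex whose copy it is matched with. If such an orientation were always kernel-perfect, Lemma 5 would make every toroidal graph 4-choosable. That is false, even for planar 3-chromatic graphs. The directed triangle shows the obstruction concretely: all its out-degrees are 1, yet $K_3$ is not colorable from the lists $\{1,2\}$. So we must pay something to have kernels. The next lemma names a price.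

**Lemma 6.** Let $A$ be an independent set in a graph $H$ and $B=V(H)\setminus A$. Replace each edge inside $B$ by two opposite arcs, and orient each $A$–$B$ edge in one arbitrary direction. The resulting digraph $D$ is kernel-perfect.

*Proof.* An induced subdigraph of $D$ has the same form, with $A$ and $B$ replaced by their traces. So it suffices to find a kernel of $D$, by induction on $|H|$. The empty digraph has the empty kernel.

*If every $b\in B$ has an out-neighbor in $A$,* then $A$ is a kernel: it is independent and every vertex outside it points into it. (This includes $B=\emptyset$.)

*Otherwise some $b\in B$ has no out-neighbor in $A$.* Then every neighbor of $b$ has an arc to $b$: neighbors in $B$ because those edges go both ways, and neighbors in $A$ because those edges are oriented toward $b$. By induction $D-(\{b\}\cup N(b))$ has a kernel $K'$. The set $K'\cup\{b\}$ is independent, since $K'$ avoids $N(b)$. Vertices of $N(b)$ point to $b$, and the other vertices outside $K'\cup\{b\}$ point into $K'$. So it is a kernel of $D$. $\blacksquare$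

*Example.* In the triangle $abc$ take $A=\{a\}$, bidirect $bc$, and orient $a\to b$, $c\to a$. The out-degrees of $a,b,c$ are $1,1,2$. The vertex $b$ has no out-neighbor in $A$, and $\{b\}$ is a kernel.

**The arc budget.** In $D$ each edge costs two arcs, except that an $A$–$B$ edge costs one. As $A$ is independent, the number of $A$–$B$ edges is $\sum_{v\in A}d(v)$, so $D$ has
$$2\|H\|-\sum_{v\in A}d(v)$$
arcs in total. If $H$ is $r$-colored, the color classes share the total degree $2\|H\|$, so some class $A$ has degree sum at least $2\|H\|/r$. For this $A$ the average out-degree is at most $(1-\frac1r)\frac{2\|H\|}{|H|}$. This is where the factor $1-1/r$ in Theorem 2 comes from. If every vertex could have about the average out-degree, Lemmas 5 and 6 would finish.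

**Why average out-degree is not enough.** The class $A$ that is best for the whole graph may be poor on a dense part. Let $H_0=K_{1,3,3}$ with singleton part $\{x\}$. It has 7 vertices and $6+9=15$ edges, and average degree $30/7$. Let $G$ be the disjoint union of $H_0$ and two stars $K_{1,7}$. We check that $\operatorname{mad}(G)=30/7$. Stars and their subgraphs have average degree below 2. A subgraph of $H_0$ with $m$ vertices in total satisfies the following: for $m\le5$ its average degree is at most $m-1\le4$; for $m=6$ it is contained in $K_{3,3}$ or $K_{1,2,3}$, with at most 11 edges and average at most $22/6$. So $\operatorname{mad}(G)=30/7$, and as $\chi(G)=3$ the bound of Theorem 2 is $1+\lceil 20/7\rceil=4$. We therefore want out-degrees at most 3. Color $x$ and all 14 leaves with color 1, the two parts of size 3 with colors 2 and 3, and the two star centers with colors 2 and 3. The degree sums of the classes are $6+14=20$, $12+7=19$, $12+7=19$, so only class 1 reaches $2\|G\|/3=58/3$. But inside $H_0$ this class is just $\{x\}$, and the digraph of Lemma 6 has $2\cdot9+6=24>3\cdot7$ arcs there. Some out-degree is at least 4, however the $A$–$B$ edges are oriented.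

The leaves misled us, and leaves are harmless, since they can be colored last. This suggests two changes. Work only in a $k$-critical pair, where low-degree vertices are absent. And do not insist on orienting the whole graph: orient a well-chosen part $X$, color $G-X$ first by criticality, and extend to $X$.

## Independent sets in a critical graph have bounded degree sum

The next lemma is a version of a theorem of Kierstead and Rabern ("Extracting list colorings from large independent sets", J. Graph Theory). It says that in a $k$-critical pair the arc budget exceeds $(k-1)|G|$ for every choice of $A$.

**Lemma 7.** Let $(G,L)$ be $k$-critical and let $A$ be an independent set of $G$. Then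
$$\sum_{v\in A}d(v)\le 2\|G\|-(k-1)|G|-1 .$$

*Example.* For the triangle with lists $\{1,2\}$, $k=2$ and $|A|=1$: the left side is $2$, and the right side is $6-3-1=2$. For $K_{2,4}$ with $k=2$ and $A$ either side: $8\le16-6-1=9$.

*Proof.* Suppose the inequality fails.

**Step 1: turn the failure into a counting condition.** This step sets up how many in-arcs each vertex must receive. Put $B=V(G)\setminus A$, and for each vertex let
$$s(v)=d(v)-(k-1),$$
which is at least $1$ by Lemma 4. For $Y\subseteq V(G)$ write $s(Y)=\sum_{v\in Y}s(v)$, let $E_Y$ be the set of $A$–$B$ edges with both ends in $Y$, and let $e(Y)=|E_Y|$. Since $A$ is independent, every edge at a vertex of $A$ is an $A$–$B$ edge, and each such edge has exactly one end in $A$. So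
$$e(V(G))=\sum_{v\in A}d(v),\qquad s(V(G))=2\|G\|-(k-1)|G|.$$
Both are integers, so the failure of the lemma means $e(V(G))\ge s(V(G))$.

**Step 2: choose the part to orient.** This step localizes, so that an average condition becomes a condition at each vertex. The graph $G$ is nonempty, being not $L$-colorable, so there are nonempty sets $X$ with
$$e(X)\ge s(X). \tag{4}$$
Fix a nonempty $X$ satisfying (4) that is minimal under inclusion.

**Step 3: orient $E_X$ so that each $v\in X$ has at least $s(v)$ incoming edges of $E_X$.** This supplies the savings in out-degree. Take $s(v)$ copies of each $v\in X$, and form a bipartite graph between the copies and $E_X$, joining a copy of $v$ to each edge of $E_X$ incident with $v$. A matching that saturates all copies is enough: orient each matched edge toward the vertex whose copy it is matched with, and the other edges arbitrarily. No edge gets two instructions, since it is matched at most once.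

Suppose there is no such matching. By Hall's theorem some set $T$ of copies has fewer than $|T|$ neighbors. Let $S\subseteq X$ be the set of vertices with a copy in $T$; it is nonempty. Adding to $T$ all copies of the vertices of $S$ does not change the set of neighbors, which is the set of edges of $E_X$ meeting $S$, and makes $T$ only larger. So fewer than $s(S)$ edges of $E_X$ meet $S$. The edges of $E_X$ that do not meet $S$ are exactly those of $E_{X\setminus S}$, hence
$$e(X\setminus S)>e(X)-s(S)\ge s(X)-s(S)=s(X\setminus S).$$
If $X\setminus S=\emptyset$, this reads $0>0$, which is impossible. Otherwise $X\setminus S$ is a smaller nonempty set satisfying (4), contradicting the minimality of $X$. So the orientation exists.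

**Step 4: build a kernel-perfect digraph on $X$ and bound its out-degrees.** This is where Lemma 6 enters. Let $H=G[X]$. Orient $E_X$ as in Step 3 and replace every edge inside $B\cap X$ by two opposite arcs. There are no edges inside $A\cap X$, so this covers all of $H$, and by Lemma 6 the resulting digraph $D$ is kernel-perfect. At a vertex $v\in X$, every edge of $H$ at $v$ contributes exactly one out-arc at $v$, except the edges of $E_X$ oriented into $v$, which contribute none; there are at least $s(v)$ of these. Hence
$$d^+(v)\le d_H(v)-s(v)=d_H(v)-d_G(v)+k-1. \tag{5}$$

**Step 5: color $G-X$ and extend.** This produces the contradiction. As $X\ne\emptyset$, criticality gives an $L$-coloring of $G-X$. For $v\in X$ let $L'(v)$ be $L(v)$ without the colors of the neighbors of $v$ outside $X$. There are $d_G(v)-d_H(v)$ such neighbors, so by (5)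
$$|L'(v)|\ge k-\big(d_G(v)-d_H(v)\big)\ge d^+(v)+1 .$$
By Lemma 5, $H$ is $L'$-colorable. Together with the coloring of $G-X$ this is an $L$-coloring of $G$, a contradiction. $\blacksquare$

*A check on $K_{3,3,3}$.* This graph passed the degree count. If it were 5-critical with some lists, Lemma 7 with $A$ one of the three parts would give $18\le54-4\cdot9-1=17$. So it is not.

## From a large color class to the bound by mad

**Corollary 8.** If $(G,L)$ is $k$-critical and $G$ is $r$-colorable ($r\ge1$), then
$$2\Big(1-\frac1r\Big)\|G\|\ge(k-1)|G|+1 .$$

*Proof.* Let $A_1,\dots,A_r$ be the classes of a proper coloring, some possibly empty. Since $\sum_i\sum_{v\in A_i}d(v)=2\|G\|$, some class $A_i$ has degree sum at least $2\|G\|/r$. Lemma 7 applied to this $A_i$ gives $2\|G\|/r\le2\|G\|-(k-1)|G|-1$. Rearrange. $\blacksquare$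

**Proof of Theorem 2.** Let $\chi(G)=r$ and $k=1+\lceil(1-\frac1r)\operatorname{mad}(G)\rceil$. Suppose $G$ is not $k$-choosable. By Lemma 4 some nonempty induced subgraph $H$ of $G$ is $k$-critical with suitable lists, and $H$ is $r$-colorable. The choice of the class is now made inside $H$, not inside $G$. Dividing Corollary 8 by $|H|$,
$$\Big(1-\frac1r\Big)\operatorname{mad}(G)\ge\Big(1-\frac1r\Big)\frac{2\|H\|}{|H|}\ge k-1+\frac1{|H|}>k-1 .$$
But $k-1\ge(1-\frac1r)\operatorname{mad}(G)$ by the choice of $k$, a contradiction. $\blacksquare$

## The torus: $\operatorname{js}(1)=2$

**Proof of Theorem 1.** Let $G$ be toroidal with $\chi(G)=r$. We insert the bounds (3) into Theorem 2.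

* $r=1$: $\operatorname{ch}(G)=1$, jump $0$.
* $r=2$: $\operatorname{mad}(G)\le4$, so $\operatorname{ch}(G)\le1+\lceil\frac12\cdot4\rceil=3$, jump at most $1$.
* $r=3$: $\operatorname{ch}(G)\le1+\lceil\frac23\cdot6\rceil=5$, jump at most $2$.
* $r=4$: $\operatorname{ch}(G)\le1+\lceil\frac34\cdot6\rceil=6$, jump at most $2$.
* $r\ge5$: $\operatorname{ch}(G)\le7$ by Heawood's bound, jump at most $2$.

The first three lines show that every 3-colorable toroidal graph is 5-choosable. All five lines show $\operatorname{js}(1)\le2$, and (1) gives $\operatorname{js}(1)\ge2$. $\blacksquare$

The case $r=3$ has no slack: $\frac23\cdot6$ is exactly $4$, and the contradiction in Theorem 2 comes from the term $1/|H|$, that is, from the $-1$ in Lemma 7.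

## Sharpness, other surfaces, and values by chromatic number

**Sharpness of Theorem 2.** Equality holds for every $K_r$. We have $(1-\frac1r)(r-1)=r-2+\frac1r$, whose ceiling is $r-1$ for every $r\ge1$, so the bound is $r=\operatorname{ch}(K_r)$. Equality also holds for the planar 3-chromatic graphs that are not 4-choosable. By Lemma 3 with $\varepsilon=2$, connected planar graphs on $n\ge3$ vertices have at most $3n-6$ edges, so these graphs have $\operatorname{mad}<6$. Theorem 2 then gives $\operatorname{ch}\le5$, and they attain it.

**Proposition 9.** On each of the sphere, the projective plane, the torus, and the Klein bottle, the maximum jump equals 2.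

*Proof.* These are the surfaces of Euler characteristic $\varepsilon\ge0$. By Lemma 3 the bounds (3) hold for graphs on all of them, with the same derivation. So every nonempty subgraph has a vertex of degree at most 6, and coloring greedily in a suitable order gives $\chi\le7$. For $r\le3$ the computation in the proof of Theorem 1 applies unchanged. For larger $r$, Theorem 2 gives:

* $r=4,5,6$: $6(1-\frac1r)$ equals $4.5$, $4.8$, $5$, so $\operatorname{ch}\le6$, and the jump is at most $2,1,0$ respectively.
* $r=7$: $\operatorname{ch}\le1+\lceil36/7\rceil=7$, jump $0$.

So the jump is at most 2. Planar graphs embed in all four surfaces and attain 2. $\blacksquare$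

This upper bound needs neither Heawood's bound nor Thomassen's theorem.

**Proposition 10.** The maximum of $\operatorname{ch}(G)$ over toroidal $G$ with $\chi(G)=r$ satisfies:

| $r$ | 1 | 2 | 3 | 4 | 5 | 6 | 7 |
|---|---|---|---|---|---|---|---|
| max ch | 1 | 3 | 5 | 5 or 6 | 5 or 6 | 6 | 7 |

*Proof.* The upper bounds are those in the proofs of Theorem 1 and Proposition 9. For the lower bounds, take $K_{2,4}$ for $r=2$, and for $r=3$ a planar 3-chromatic graph $P$ that is not 4-choosable. For $r=4$ take the disjoint union of $P$ and $K_4$, which is planar, has $\chi=4$, and is not 4-choosable. For $r=1,5,6,7$ take $K_r$, a subgraph of the toroidal graph $K_7$. $\blacksquare$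

In particular, every toroidal graph with $\chi\ge6$ satisfies $\operatorname{ch}=\chi$. Jump 2 on the torus occurs only for $(\chi,\operatorname{ch})=(3,5)$ or possibly $(4,6)$. The argument does not decide whether $(4,6)$ or $(5,6)$ occurs on the torus, and $\operatorname{js}(1)$ does not depend on it.

## The double torus: $2\le\operatorname{js}(2)\le3$

**Proposition 11.** $2\le\operatorname{js}(2)\le3$.

*Proof.* Planar graphs embed in $S_2$, which gives the lower bound.

For the upper bound, the surface $S_2$ has $\varepsilon=-2$. Here we use Corollary 8 directly rather than Theorem 2, because the additive constants matter. Let $(G,L)$ be $k$-critical with $k\ge2$ and $G$ embeddable in $S_2$, and let $n=|G|$. By Lemma 4, $G$ is connected with minimum degree at least $k$, and $n\ge k+1\ge3$. So Lemma 3 gives $\|G\|\le3n+6$, and $\|G\|\le2n+4$ if $G$ is bipartite. In each case below we suppose that some graph on $S_2$ with $\chi=r$ is not $k$-choosable; by Lemma 4 it contains such a $k$-critical $G$, and this $G$ is $r$-colorable.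

* $r=2$, $k=4$. Corollary 8 gives $2n+4\ge\|G\|\ge3n+1$, so $n\le3$, contradicting $n\ge5$. Thus $\chi=2$ implies $\operatorname{ch}\le4$.
* $r=3$, $k=6$. Corollary 8 gives $4n+8\ge\frac43\|G\|\ge5n+1$, so $n\le7$. As $n\ge7$ and all degrees are at least 6, $G=K_7$, which is not 3-colorable. Thus $\chi=3$ implies $\operatorname{ch}\le6$.
* $r=4$, $k=7$. Corollary 8 gives $\frac92n+9\ge\frac32\|G\|\ge6n+1$, so $n\le5$, contradicting $n\ge8$. Thus $\chi=4$ implies $\operatorname{ch}\le7$.

The jumps in these three cases are at most $2,3,3$. For $\chi=1$ the jump is $0$. For $\chi\ge5$, Heawood's bound gives $\operatorname{ch}\le\lfloor(7+\sqrt{97})/2\rfloor=8$, since $9<\sqrt{97}<10$ puts $(7+\sqrt{97})/2$ between $8$ and $8.5$; so the jump is at most $3$. Hence $\operatorname{js}(2)\le3$. $\blacksquare$
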